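\title{Rothberger gaps for analytic ideals}

\begin{abstract}
A Rothberger gap for an ideal $\mathcal I$ on $\omega$ consists of a countable family and a second family of $\mathcal I$-positive sets that are orthogonal modulo $\mathcal I$ and cannot be separated modulo $\mathcal I$. We show that every Borel ideal, and more generally every analytic ideal, has such a gap below every positive set. Hence $\mathfrak b_R(\mathcal I)\le\mathfrak c$ for these ideals; equivalently, the quotient $\mathcal P(\omega)/\mathcal I$ is not $\sigma$-complete. The proof lets subsets of $\omega$ code subsets of the Cantor space: without a gap every Borel set would be coded, while the definability of $\mathcal I$ bounds the Borel rank of the coded sets. We also show that a meager ideal without Rothberger gaps exists if $\mathrm{cov}(\mathcal N)=\mathfrak c$, and that it can be taken $\Delta^1_2$ if $V=L$.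
\end{abstract}

\section{Introduction}

An \emph{ideal} on $\omega$ is a family $\mathcal I$ of subsets of $\omega$ that is closed under finite unions and under taking subsets, contains all finite sets, and does not contain $\omega$. Its members are thought of as negligible sets. The members of $\mathcal I^+=\mathcal P(\omega)\setminus\mathcal I$ are the \emph{$\mathcal I$-positive} sets. The smallest ideal is $\mathrm{Fin}$, the family of finite sets. We identify subsets of $\omega$ with their characteristic functions, so that an ideal is a subset of the Cantor space $2^\omega$ and it makes sense to call it Borel, analytic or meager. All notions below transfer along a bijection to ideals on any countably infinite set. We work in ZFC unless an extra axiom is named.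

Let $\mathcal A,\mathcal B\subseteq\mathcal I^+$. A set $C\subseteq\omega$ \emph{$\mathcal I$-separates} the pair $(\mathcal A,\mathcal B)$ if
\[
A\cap C\in\mathcal I\quad\text{and}\quad B\setminus C\in\mathcal I\qquad\text{for all }A\in\mathcal A,\ B\in\mathcal B ;
\]
up to negligible sets, $C$ misses the members of $\mathcal A$ and contains the members of $\mathcal B$. Since $A\cap B\subseteq(A\cap C)\cup(B\setminus C)$, a separated pair is \emph{$\mathcal I$-orthogonal}, which means that $A\cap B\in\mathcal I$ for all $A\in\mathcal A$ and $B\in\mathcal B$. An \emph{$\mathcal I$-gap} is a pair for which this necessary condition is not sufficient: an $\mathcal I$-orthogonal pair $(\mathcal A,\mathcal B)$ of subfamilies of $\mathcal I^+$ that no set $\mathcal I$-separates. It is an \emph{$\mathcal I$-$(\kappa,\lambda)$-gap} if $|\mathcal A|=\kappa$ and $|\mathcal B|=\lambda$.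

If $(\mathcal A,\mathcal B)$ is $\mathcal I$-orthogonal and $\mathcal A$ is finite, then $C=\omega\setminus\bigcup\mathcal A$ separates the pair, because $A\cap C=\emptyset$ and $B\setminus C$ is a finite union of sets $A\cap B$. So the first side of a gap is infinite, and the first case of interest is $|\mathcal A|=\omega$. An $\mathcal I$-$(\omega,\lambda)$-gap is called a \emph{Rothberger $\mathcal I$-gap}. Let $\mathfrak b_R(\mathcal I)$ be the least cardinal $\kappa$ such that an $\mathcal I$-$(\omega,\kappa)$-gap exists, and put $\mathfrak b_R(\mathcal I)=\infty$ if there is none. A family of subsets of $\omega$ has at most $\mathfrak c$ members, so $\mathfrak b_R(\mathcal I)\le\mathfrak c$ holds exactly when a Rothberger $\mathcal I$-gap exists.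

The smallest and the largest ideals behave in opposite ways. For the ideal of finite subsets of $\omega\times\omega$, let $\mathcal A$ consist of the columns $\{n\}\times\omega$ and let $\mathcal B$ consist of the graphs of all functions $f\colon\omega\to\omega$. A column meets a graph in one point. If $C$ meets every column in a finite set, choose $f(n)$ with $(n,f(n))\notin C$; the graph of $f$ is infinite and disjoint from $C$, so $C$ does not separate. Thus $\mathfrak b_R(\mathrm{Fin})\le\mathfrak c$. Now let $\mathcal I$ be \emph{maximal}, that is, for every $X\subseteq\omega$ one of $X$ and $\omega\setminus X$ is in $\mathcal I$. If $A$ and $B$ are positive, then $\omega\setminus(A\cap B)=(\omega\setminus A)\cup(\omega\setminus B)\in\mathcal I$, so $A\cap B$ is positive. An orthogonal pair with $\mathcal A\ne\emptyset$ therefore has $\mathcal B=\emptyset$ and is separated by $\emptyset$, and $\mathfrak b_R(\mathcal I)=\infty$. Maximal ideals are not Borel (see Section~\ref{sec:facts}), and one may ask whether definability alone puts an ideal on the side of $\mathrm{Fin}$. The question comes from Filip\'ow and Kwela~\cite{FK}: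
\begin{quote}
\emph{Is $\mathfrak b_R(\mathcal I)\le\mathfrak c$ for each Borel ideal $\mathcal I$?}
\end{quote}

One would guess that the answer is yes. By a theorem of Jalali-Naini and Talagrand, fact (F1) below, a Borel ideal admits a partition of $\omega$ into finite intervals such that a union of intervals is in $\mathcal I$ only if it is finite. On unions of intervals $\mathcal I$ coincides with $\mathrm{Fin}$, and a gap for $\mathrm{Fin}$ can be blown up to an $\mathcal I$-orthogonal pair by replacing points with intervals. The difficulty is that a separating set may cut through the intervals, and Example~\ref{ex:filled} shows that a blown-up gap can be separated in this way. The answer is nevertheless yes. Two sets are \emph{almost disjoint} if their intersection is finite.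

\begin{theorem}\label{thm:main}
Let $\mathcal I$ be an analytic ideal on $\omega$; in particular, $\mathcal I$ may be any Borel ideal. Then a Rothberger $\mathcal I$-gap exists, so $\mathfrak b_R(\mathcal I)\le\mathfrak c$. Moreover, for every $Y\in\mathcal I^+$ there is a Rothberger $\mathcal I$-gap $(\mathcal A,\mathcal B)$ consisting of subsets of $Y$, with the members of $\mathcal B$ pairwise almost disjoint.
\end{theorem}

The existence of a Rothberger gap has an algebraic meaning. A Boolean algebra is \emph{$\sigma$-complete} if each of its countable subsets has a least upper bound.

\begin{proposition}\label{prop:sigma}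
Let $\mathcal I$ be an arbitrary ideal on $\omega$. A Rothberger $\mathcal I$-gap exists if and only if the Boolean algebra $\mathcal P(\omega)/\mathcal I$ is not $\sigma$-complete.
\end{proposition}

So Theorem~\ref{thm:main} says that no quotient of $\mathcal P(\omega)$ by an analytic ideal is $\sigma$-complete, not even below a nonzero element. The next theorem limits how far the hypothesis can be weakened. Here $\mathrm{cov}(\mathcal N)$ is the least size of a family of null sets covering $2^\omega$, for the coin-tossing measure; the class $\Delta^1_2$ is recalled in Section~\ref{sec:L}.

\begin{theorem}\label{thm:limits}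
\begin{enumerate}
\item[(a)] If $\mathrm{cov}(\mathcal N)=\mathfrak c$ (for example under CH or MA), there is a meager ideal $\mathcal I$ with $\mathfrak b_R(\mathcal I)=\infty$.
\item[(b)] If $V=L$, there is a meager $\Delta^1_2$ ideal $\mathcal I$ with $\mathfrak b_R(\mathcal I)=\infty$.
\end{enumerate}
\end{theorem}

Meager sets have the Baire property, and both CH and $V=L$ are consistent relative to ZFC. Hence ZFC, if consistent, does not prove that ``analytic'' in Theorem~\ref{thm:main} can be replaced by ``with the Baire property'' or by ``$\mathbf\Delta^1_2$''. The case of coanalytic ideals is not settled here.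

Proposition~\ref{prop:sigma} is proved in Section~\ref{sec:sup}, Theorem~\ref{thm:main} in Sections~\ref{sec:facts}--\ref{sec:rank}, and the two parts of Theorem~\ref{thm:limits} in Sections~\ref{sec:meager} and~\ref{sec:L}.

\section{Gaps and suprema}\label{sec:sup}

The elements of $\mathcal P(\omega)/\mathcal I$ are the classes $[X]$ of subsets of $\omega$, two sets being identified when their symmetric difference is in $\mathcal I$. The order is given by $[X]\le[Y]$ if and only if $X\setminus Y\in\mathcal I$. The link with gaps is that $\omega\setminus B$ is an upper bound of the classes $[A]$, $A\in\mathcal A$, exactly when $A\cap B\in\mathcal I$ for all $A\in\mathcal A$: the second side of an orthogonal pair is a family of complements of upper bounds of the first side.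

\begin{proof}[Proof of Proposition~\ref{prop:sigma}]
Let $(\mathcal A,\mathcal B)$ be a Rothberger $\mathcal I$-gap, and suppose that $[D]$ is the least upper bound of the countable set $\{[A]:A\in\mathcal A\}$. Then $A\setminus D\in\mathcal I$ for $A\in\mathcal A$. For $B\in\mathcal B$, the class $[\omega\setminus B]$ is an upper bound by orthogonality, so $[D]\le[\omega\setminus B]$, which means $B\cap D\in\mathcal I$. With $C=\omega\setminus D$ this reads $A\cap C\in\mathcal I$ and $B\setminus C\in\mathcal I$. So $C$ separates the gap, a contradiction.

Conversely, suppose that $\{[A_n]:n\in\omega\}$ has no least upper bound. Put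
\[
\mathcal A=\{A_n:n\in\omega\}\cap\mathcal I^+,\qquad \mathcal B=\{B\in\mathcal I^+: B\cap A_n\in\mathcal I\text{ for all }n\}.
\]
The pair is $\mathcal I$-orthogonal. Suppose that $C$ separates it, and let $D=\omega\setminus C$. Then $A_n\setminus D=A_n\cap C\in\mathcal I$ for every $n$, by separation if $A_n\in\mathcal A$ and trivially if $A_n\in\mathcal I$. So $[D]$ is an upper bound. Let $[E]$ be any upper bound. Then $(\omega\setminus E)\cap A_n\in\mathcal I$ for all $n$, so $\omega\setminus E$ belongs to $\mathcal I$ or to $\mathcal B$. In both cases $D\setminus E=(\omega\setminus E)\setminus C\in\mathcal I$, that is, $[D]\le[E]$. Thus $[D]$ is the least upper bound, a contradiction. Hence $(\mathcal A,\mathcal B)$ is a gap. Its first side is countable, and it is infinite as in every gap.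
\end{proof}

The first half of the proof shows that the first side of a Rothberger gap has no supremum. For a gap consisting of subsets of $Y$, as in Theorem~\ref{thm:main}, this is a countable set of elements below $[Y]$ without a supremum.

\section{Facts from descriptive set theory}\label{sec:facts}

All spaces in this paper are homeomorphic to the Cantor space. For a finite binary sequence $s\in2^{<\omega}$, the set $[s]=\{x\in2^\omega:s\subset x\}$ is clopen, and these countably many sets form a basis of $2^\omega$. (Brackets around a subset of $\omega$ were used in Section~\ref{sec:sup} only.)

The Borel sets are stratified into classes $\mathbf\Sigma^0_\alpha$, $1\le\alpha<\omega_1$. The class $\mathbf\Sigma^0_1$ consists of the open sets, and for $\alpha>1$ the class $\mathbf\Sigma^0_\alpha$ consists of the countable unions $\bigcup_nS_n$ in which the complement of each $S_n$ is $\mathbf\Sigma^0_{\beta_n}$ for some $\beta_n<\alpha$. Every Borel set is $\mathbf\Sigma^0_\alpha$ for some $\alpha<\omega_1$. A set is \emph{analytic} ($\mathbf\Sigma^1_1$) if it is a continuous image of a Borel subset of a Polish space. Borel sets are analytic, and continuous preimages of analytic sets are analytic.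 A set has the \emph{Baire property} if it differs from an open set by a meager set, that is, by a subset of a countable union of closed nowhere dense sets. Analytic sets have the Baire property. We use three further facts.

\begin{itemize}
\item[(F1)] (Jalali-Naini; Talagrand; see~\cite[Theorem 4.1.2]{BJ}.) If an ideal $\mathcal I$ on $\omega$ has the Baire property, there is a partition of $\omega$ into finite intervals such that the union of any infinitely many of them is not in $\mathcal I$.
\item[(F2)] For each $1\le\alpha<\omega_1$, the class $\mathbf\Sigma^0_\alpha$ is closed under continuous preimages, and some Borel subset of $2^\omega$ is not $\mathbf\Sigma^0_\alpha$.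
\item[(F3)] (Lusin.) If $U$ and $V$ are disjoint analytic subsets of a Polish space, there is a Borel set $W$ with $U\subseteq W$ and $W\cap V=\emptyset$.
\end{itemize}

By (F1), a maximal ideal does not have the Baire property: the union of the even-numbered intervals and the union of the odd-numbered intervals would be complementary positive sets.

\section{Captured sets}\label{sec:capture}

We want to set two properties against each other. If $\mathcal I$ is $\mathbf\Sigma^0_\alpha$, then by (F2) every set of the form $\{x\in2^\omega:f(x)\in\mathcal I\}$ with $f$ continuous is $\mathbf\Sigma^0_\alpha$. If there is no Rothberger gap, countable suprema exist in the quotient, and countable unions together with complements generate Borel sets of every rank. To connect the two, we need a way to read a subset of $\omega$ as a subset of $2^\omega$ under which suprema become unions. For this we attach to each point $x\in2^\omega$, continuously, a positive test set $B_x$, with different test sets almost disjoint; a set $D\subseteq\omega$ then accepts $x$ if it contains $B_x$ and rejects $x$ if it misses $B_x$, modulo $\mathcal I$.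

Throughout this section $\mathcal I$ is an ideal with the Baire property. Take the intervals given by (F1) and index them bijectively by the nodes of the binary tree, as $(J_s)_{s\in2^{<\omega}}$. For $x\in2^\omega$ let
\[
B_x=\bigcup_{n\in\omega}J_{x\restriction n}
\]
be the union of the intervals along the branch $x$. By (F1), $B_x\in\mathcal I^+$. If $x\ne y$, the two branches share finitely many nodes, so $B_x\cap B_y$ is finite.

\begin{definition}
A set $D\subseteq\omega$ \emph{captures} $S\subseteq2^\omega$ if
\[
B_x\setminus D\in\mathcal I\ \text{ for all }x\in S\qquad\text{and}\qquad B_x\cap D\in\mathcal I\ \text{ for all }x\in2^\omega\setminus S .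
\]
A set $S$ is \emph{captured} if some $D$ captures it, and $\mathcal S$ denotes the family of captured sets.
\end{definition}

Since $B_x\notin\mathcal I$, the conditions $B_x\setminus D\in\mathcal I$ and $B_x\cap D\in\mathcal I$ exclude each other. Hence, if $D$ captures $S$, then
\begin{equation}\label{eq:recover}
S=\{x:B_x\setminus D\in\mathcal I\},\qquad 2^\omega\setminus S=\{x:B_x\cap D\in\mathcal I\}.
\end{equation}
For example, $B_q$ captures the singleton $\{q\}$, by almost disjointness. In the two examples that follow, $Q=\{q_k:k\in\omega\}$ is the countable dense set of eventually zero sequences, and $T_x=\{x\restriction n:n\in\omega\}$ is the set of nodes on the branch $x$. The first example contains the whole method.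

\begin{example}\label{ex:fin}
Let $\mathcal I$ be the ideal of finite subsets of $2^{<\omega}$ and $J_s=\{s\}$, so that $B_x=T_x$. The set $Q$ is a countable union of captured sets, the singletons $\{q_k\}$. We show that $Q$ itself is not captured. Suppose that $D$ captures $Q$. Let $s_0$ be the empty sequence. Given $s_k$, extend it by one digit to a sequence $s'$ that is not an initial segment of $q_k$, and pick $q\in Q\cap[s']$. Since $T_q\setminus D$ is finite, there is $n\ge|s'|$ with $q\restriction n\in D$; put $s_{k+1}=q\restriction n$. The branch $x=\bigcup_ks_k$ differs from every $q_k$, and $T_x\cap D$ contains the infinitely many nodes $s_{k+1}$. This contradicts the requirement that $T_x\cap D$ be finite for $x\notin Q$.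

Consequently $(\{T_q:q\in Q\},\{T_x:x\notin Q\})$ is a Rothberger gap: the pair is orthogonal, and if $C$ separated it, then $T_q\cap C$ and $T_x\setminus C$ would be finite for $q\in Q$ and $x\notin Q$, which says that the complement of $C$ captures $Q$.

The construction of $x$ is a Baire category argument, and it expresses a bound on complexity. By \eqref{eq:recover}, the complement of a captured set has the form $\bigcup_k\bigcap_{n\ge k}\{x:x\restriction n\notin D\}$, a countable union of closed sets. The set $2^\omega\setminus Q$ is not such a union: its closed subsets miss the dense set $Q$, so they are nowhere dense, and together with the singletons $\{q_k\}$ countably many of them cannot cover $2^\omega$.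
\end{example}

So a gap arises from a countable union of captured sets that is too complicated to be captured. The set $Q$ does not serve for every Borel ideal.

\begin{example}\label{ex:filled}
On the countable set $2^{<\omega}\times2$, write $Z_i=\{s:(s,i)\in Z\}$, and let $\mathcal I$ consist of all $Z$ such that $Z_1$ is covered by finitely many of the sets $T_q$, $q\in Q$, and $Z_0\cap T_q$ is finite for every $q\in Q$. Both conditions are preserved by subsets and finite unions, finite sets satisfy them because every node lies on some $T_q$, and they involve only quantifiers over countable sets applied to clopen conditions, so $\mathcal I$ is Borel. Let $J_s=\{s\}\times2$. If $X\times2\in\mathcal I$, then $X$ is covered by finitely many sets $T_q$ and meets each of them in a finite set, so $X$ is finite. Thus $\mathcal I$ is an ideal and the sets $J_s$ are as in (F1), for an enumeration of $2^{<\omega}\times 2$ that makes them intervals. Here $B_x=T_x\times2$, and $D=2^{<\omega}\times\{0\}$ captures $Q$: for $q\in Q$ we have $B_q\setminus D=T_q\times\{1\}\in\mathcal I$, and for $x\notin Q$ we have $B_x\cap D=T_x\times\{0\}\in\mathcal I$ because $T_x\cap T_q$ is finite for all $q\in Q$. The complement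 of $D$, which cuts every $J_s$ in half, separates the blown-up pair $(\{B_q:q\in Q\},\{B_x:x\notin Q\})$.
\end{example}

A more complicated ideal captures more sets, so we do not fix the union in advance. We start from the clopen sets and climb the Borel hierarchy by complements and countable unions. Complements cost nothing, and the first union that fails to be captured yields a gap.

\begin{lemma}\label{lem:closure}
\begin{enumerate}
\item[(1)] Each basic clopen set $[s]$ is in $\mathcal S$.
\item[(2)] $\mathcal S$ is closed under complements.
\item[(3)] Suppose that $D_n$ captures $S_n$ for each $n\in\omega$ and that $S=\bigcup_nS_n$ is not in $\mathcal S$. Then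
\[
\mathcal A=\{D_n:n\in\omega\}\cap\mathcal I^+,\qquad\mathcal B=\{B_x:x\in2^\omega\setminus S\}
\]
form a Rothberger $\mathcal I$-gap.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $D=\bigcup_{t\supseteq s}J_t$ be the union of the intervals at nodes extending $s$. If $x\in[s]$, then $B_x\setminus D=\bigcup_{n<|s|}J_{x\restriction n}$ is finite. If $x\notin[s]$, no node $x\restriction n$ extends $s$, so $B_x\cap D=\emptyset$.

(2) If $D$ captures $S$, then $\omega\setminus D$ captures $2^\omega\setminus S$, since the two conditions of the definition are interchanged.

(3) Both families consist of positive sets. If $x\notin S$, then $x\notin S_n$, so $B_x\cap D_n\in\mathcal I$ for every $n$; the pair is $\mathcal I$-orthogonal. Suppose that $C$ separates it, and put $D=\omega\setminus C$. We have $D_n\cap C\in\mathcal I$ for every $n$, by separation if $D_n\in\mathcal A$ and trivially if $D_n\in\mathcal I$. If $x\in S$, say $x\in S_n$, then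
\[
B_x\setminus D=B_x\cap C\subseteq(B_x\setminus D_n)\cup(D_n\cap C)\in\mathcal I .
\]
If $x\notin S$, then $B_x\in\mathcal B$, so $B_x\cap D=B_x\setminus C\in\mathcal I$. Thus $D$ captures $S$, a contradiction. Hence $(\mathcal A,\mathcal B)$ is a gap; its first side is countable, and infinite as in every gap.
\end{proof}

\begin{corollary}\label{cor:gap}
If some Borel subset of $2^\omega$ is not captured, there is a Rothberger $\mathcal I$-gap $(\mathcal A,\mathcal B)$ with $\mathcal B\subseteq\{B_x:x\in2^\omega\}$.
\end{corollary}

\begin{proof}
If $\mathcal S$ were closed under countable unions, then by Lemma~\ref{lem:closure}(1) and (2) it would be a $\sigma$-algebra containing a countable basis of $2^\omega$, and it would contain all Borel sets. So there are $S_n\in\mathcal S$ with $\bigcup_nS_n\notin\mathcal S$, and Lemma~\ref{lem:closure}(3) applies.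
\end{proof}

\section{Captured sets have bounded Borel rank}\label{sec:rank}

It remains to show that an analytic ideal cannot capture all Borel sets. The maps
\begin{equation}\label{eq:maps}
(D,x)\mapsto B_x\setminus D,\qquad(D,x)\mapsto B_x\cap D
\end{equation}
from $\mathcal P(\omega)\times2^\omega$ to $\mathcal P(\omega)$ are continuous. Indeed, a number $k$ lies in exactly one interval $J_s$, and $k\in B_x$ if and only if $s\subset x$; so whether $k$ belongs to $B_x\setminus D$, or to $B_x\cap D$, depends only on $x\restriction|s|$ and on whether $k\in D$.

For a Borel ideal the bound is immediate. Let $\mathcal I$ be $\mathbf\Sigma^0_\alpha$. If $D$ captures $S$, then by \eqref{eq:recover} the set $S$ is the preimage of $\mathcal I$ under the continuous map $x\mapsto B_x\setminus D$, so $S$ is $\mathbf\Sigma^0_\alpha$ by (F2). Again by (F2), some Borel set is not $\mathbf\Sigma^0_\alpha$, hence not captured, and Corollary~\ref{cor:gap} gives a Rothberger $\mathcal I$-gap. This already answers the question of the introduction.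

For an analytic ideal, \eqref{eq:recover} shows that a captured set and its complement are both analytic, so by (F3) each captured set is Borel. This gives no contradiction, since the rank might grow without bound as $D$ varies. The remedy is to apply (F3) once, in the product space, for all $D$ at the same time.

\begin{lemma}\label{lem:rank}
If $\mathcal I$ is analytic, there is $\alpha<\omega_1$ such that every captured set is $\mathbf\Sigma^0_\alpha$.
\end{lemma}

\begin{proof}
In $\mathcal P(\omega)\times2^\omega$ consider
\[
U=\{(D,x):B_x\setminus D\in\mathcal I\},\qquad V=\{(D,x):B_x\cap D\in\mathcal I\}.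
\]
These are the preimages of $\mathcal I$ under the continuous maps \eqref{eq:maps}, so they are analytic. They are disjoint because $B_x\notin\mathcal I$. By (F3) there is a Borel set $W$ with $U\subseteq W$ and $W\cap V=\emptyset$; fix $\alpha<\omega_1$ such that $W$ is $\mathbf\Sigma^0_\alpha$. Write $W_D=\{x:(D,x)\in W\}$, and define $U_D$ and $V_D$ in the same way. If $D$ captures $S$, then \eqref{eq:recover} says that $U_D=S$ and $V_D=2^\omega\setminus S$, so
\[
S=U_D\subseteq W_D\subseteq2^\omega\setminus V_D=S .
\]
Thus $S=W_D$ is the preimage of $W$ under the continuous map $x\mapsto(D,x)$, and it is $\mathbf\Sigma^0_\alpha$ by (F2).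
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $\mathcal I$ be analytic. It has the Baire property, so Section~\ref{sec:capture} applies. Let $\alpha$ be as in Lemma~\ref{lem:rank}. By (F2) some Borel set is not $\mathbf\Sigma^0_\alpha$, so it is not captured, and Corollary~\ref{cor:gap} gives a Rothberger $\mathcal I$-gap whose second side lies in the almost disjoint family $\{B_x:x\in2^\omega\}$.

Now let $Y\in\mathcal I^+$. Then $Y$ is infinite, and $\mathcal I\restriction Y=\mathcal I\cap\mathcal P(Y)$ is an ideal on $Y$: it contains the finite subsets of $Y$ and does not contain $Y$. Fix a bijection $\varphi\colon\omega\to Y$. The copy of $\mathcal I\restriction Y$ on $\omega$ is the preimage of $\mathcal I$ under the continuous map $X\mapsto\varphi[X]$, so it is analytic. By the first part there is a Rothberger $(\mathcal I\restriction Y)$-gap $(\mathcal A,\mathcal B)$ with the members of $\mathcal B$ pairwise almost disjoint. Its members are $\mathcal I$-positive subsets of $Y$, and it is $\mathcal I$-orthogonal. If $C\subseteq\omega$ were to $\mathcal I$-separate it, then $C\cap Y$ would $(\mathcal I\restriction Y)$-separate it, since $A\cap(C\cap Y)=A\cap C$ and $B\setminus(C\cap Y)=B\setminus C$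 for $A,B\subseteq Y$. So $(\mathcal A,\mathcal B)$ is a Rothberger $\mathcal I$-gap.
\end{proof}

\begin{remark}
The hypothesis on $\mathcal I$ is used twice. The Baire property supplies the positive test sets $B_x$; for a maximal ideal not even two almost disjoint positive sets exist. Analyticity supplies the bound on the rank in Lemma~\ref{lem:rank}; for the meager ideal of the next section, which has no Rothberger gap, every Borel set is captured, by Corollary~\ref{cor:gap}. For a coanalytic ideal the test sets are available, but $U$ and $V$ are coanalytic and (F3) does not apply to them.
\end{remark}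

\section{A meager ideal with a $\sigma$-complete quotient}\label{sec:meager}

In this section we assume $\mathrm{cov}(\mathcal N)=\mathfrak c$ and prove Theorem~\ref{thm:limits}(a). Partition $\omega$ into consecutive intervals $P_m$, $m\in\omega$, with $|P_m|=2^m$, and for $X$ in $[\omega]^\omega$, the family of infinite subsets of $\omega$, put $P_X=\bigcup_{m\in X}P_m$.

A maximal ideal has no gap but is not meager, so we try an intersection of many maximal ideals. We build a nonprincipal ultrafilter $\mathcal U_X$ for each $X\in[\omega]^\omega$ and let $\mathcal I$ consist of the sets that belong to none of them. If $P_X\in\mathcal U_X$, then no $P_X$ is in $\mathcal I$, and this will make $\mathcal I$ meager. To destroy all gaps it will suffice to have, for each sequence $(A_n)$ of subsets of $\omega$, a set $D$ such that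
\begin{equation}\label{eq:union}
\text{for every }X\in[\omega]^\omega:\qquad D\in\mathcal U_X\iff A_n\in\mathcal U_X\text{ for some }n .
\end{equation}
The difficulty is that one set $D$ must serve $\mathfrak c$ many ultrafilters. We do not try to fit $D$ to the sets $A_n$. We construct all the ultrafilters simultaneously, choose $D$ so that each of them is still free to accept or to reject it, and then let each of them decide as \eqref{eq:union} demands.

Freedom requires that the members of $\mathcal U_X$ be more than infinite on $P_X$. Suppose that $W$ has exactly one point in each $P_m$. For any $D$ there is an infinite $X$ such that $W\cap P_X\subseteq D$ or $W\cap P_X\cap D=\emptyset$, and an ultrafilter containing $W$ and $P_X$ has no choice about $D$. If $W$ has many points in $P_m$, however, a random $D$ is likely to take a fair share of them and to leave a fair share. We therefore ask for many points, in a sense that survives division by a constant.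

\begin{definition}
Let $X\in[\omega]^\omega$. A set $W\subseteq\omega$ is \emph{$X$-large} if for every $r\in\omega$ there are infinitely many $m\in X$ with $|W\cap P_m|\ge m^r$. A set $D\subseteq\omega$ \emph{fairly splits} $W$ if for all but finitely many $m\in\omega$,
\[
|W\cap P_m|\ge m^2\ \Longrightarrow\ |W\cap D\cap P_m|\ge\tfrac14|W\cap P_m|\ \text{ and }\ |(W\setminus D)\cap P_m|\ge\tfrac14|W\cap P_m| .
\]
\end{definition}

The second notion does not mention $X$. This is what allows a single $D$ to serve all the ultrafilters.

\begin{lemma}\label{lem:large}
Let $X\in[\omega]^\omega$.
\begin{enumerate}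
\item[(1)] The set $\omega$ is $X$-large. A set whose intersection with $P_X$ is finite is not $X$-large. Supersets of $X$-large sets are $X$-large.
\item[(2)] If $W_1\cup W_2$ is $X$-large, then $W_1$ or $W_2$ is $X$-large.
\item[(3)] If $W$ is $X$-large and $D$ fairly splits $W$, then $W\cap D$ and $W\setminus D$ are $X$-large.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) For each $r$ we have $2^m\ge m^r$ for all large $m$. An $X$-large set meets $P_m$ for infinitely many $m\in X$, by the case $r=0$. The last statement holds because $|W\cap P_m|$ grows with $W$.

(2) For each $r$ there are infinitely many $m\in X$, $m\ge2$, with $|(W_1\cup W_2)\cap P_m|\ge m^{r+1}\ge2m^r$, and for each such $m$ one of $|W_1\cap P_m|$, $|W_2\cap P_m|$ is at least $m^r$. So for each $r$ there is $i\in\{1,2\}$ with $|W_i\cap P_m|\ge m^r$ for infinitely many $m\in X$. One $i$ serves infinitely many $r$, and then it serves all $r$, because $m^r\ge m^{r'}$ for $r\ge r'$ and $m\ge1$.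

(3) Given $r$, there are infinitely many $m\in X$, $m\ge2$, with $|W\cap P_m|\ge m^{r+2}\ge m^2$. For all but finitely many of them, both $|W\cap D\cap P_m|$ and $|(W\setminus D)\cap P_m|$ are at least $m^{r+2}/4\ge m^r$.
\end{proof}

\begin{lemma}\label{lem:random}
If $\mathcal W\subseteq\mathcal P(\omega)$ and $|\mathcal W|<\mathrm{cov}(\mathcal N)$, some $D\subseteq\omega$ fairly splits every $W\in\mathcal W$.
\end{lemma}

\begin{proof}
It suffices to show that for fixed $W$ the set of $D$ that do not fairly split $W$ is null, since fewer than $\mathrm{cov}(\mathcal N)$ null sets do not cover $2^\omega$. Choose $D$ at random by tossing a fair coin for each element of $\omega$. Let $m\ge1$ with $N=|W\cap P_m|\ge m^2$. The random variable $\xi=|W\cap D\cap P_m|$ has mean $N/2$ and variance $N/4$. The implication in the definition fails at $m$ when $\xi<N/4$ or $N-\xi<N/4$, and then $|\xi-N/2|>N/4$. By Chebyshev's inequality this has probability at most $(N/4)/(N/4)^2=4/N\le4/m^2$. For $m\ge1$ with $|W\cap P_m|<m^2$ the implication never fails. Since $\sum_{m\ge1}4/m^2<\infty$, the Borel--Cantelli lemma shows that almost surely it fails at only finitely many $m$.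
\end{proof}

\subsection*{The sets $D^\alpha$}
Enumerate $\mathcal P(\omega)^\omega=\{\vec A^\alpha:\alpha<\mathfrak c\}$, where $\vec A^\alpha=(A^\alpha_n)_{n\in\omega}$. By recursion on $\alpha<\mathfrak c$ choose $D^\alpha\subseteq\omega$ that fairly splits every member of the Boolean algebra $\mathfrak A_\alpha\subseteq\mathcal P(\omega)$ generated by
\[
\{A^\beta_n:\beta\le\alpha,\ n\in\omega\}\cup\{D^\beta:\beta<\alpha\}.
\]
This algebra has size at most $|\alpha|+\omega<\mathfrak c=\mathrm{cov}(\mathcal N)$, so $D^\alpha$ exists by Lemma~\ref{lem:random}. This is the only use of the hypothesis.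

\subsection*{The ultrafilters}
Let $\Lambda=\mathfrak c\times(\omega+1)$, well-ordered lexicographically, and put $Z_{(\alpha,n)}=A^\alpha_n$ for $n<\omega$ and $Z_{(\alpha,\omega)}=D^\alpha$. Thus $D^\alpha$ comes right after all the sets $A^\alpha_n$. Write $Z^1=Z$ and $Z^0=\omega\setminus Z$. Fix $X\in[\omega]^\omega$. We define decisions $e_X(\lambda)\in\{0,1\}$ by recursion on $\lambda\in\Lambda$, where $1$ means that $Z_\lambda$ is accepted and $0$ that it is rejected. The sets $Z_\lambda^{e_X(\lambda)}$ are the \emph{$X$-decided} sets. Let $\mathcal K_X(\lambda)$ be the family of all intersections of finitely many sets $Z_\mu^{e_X(\mu)}$ with $\mu<\lambda$, including the empty intersection $\omega$. The rules are: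
\begin{itemize}
\item[(R1)] for $n<\omega$, $e_X(\alpha,n)=1$ if and only if $K\cap A^\alpha_n$ is $X$-large for every $K\in\mathcal K_X(\alpha,n)$;
\item[(R2)] $e_X(\alpha,\omega)=1$ if and only if $e_X(\alpha,n)=1$ for some $n<\omega$.
\end{itemize}

\begin{lemma}\label{lem:claim}
Every intersection of finitely many $X$-decided sets is $X$-large.
\end{lemma}

\begin{proof}
We show by induction on $\lambda$ that $K\cap Z_\lambda^{e_X(\lambda)}$ is $X$-large for every $K\in\mathcal K_X(\lambda)$. This suffices, since an intersection of finitely many (at least one) decided sets has this form, with $\lambda$ the largest index involved. For the same reason, the induction hypothesis and Lemma~\ref{lem:large}(1) imply that all members of $\mathcal K_X(\lambda)$ are $X$-large. Fix $K\in\mathcal K_X(\lambda)$.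

Let $\lambda=(\alpha,n)$ with $n<\omega$. If $e_X(\lambda)=1$, the claim is rule (R1). If $e_X(\lambda)=0$, there is $K_0\in\mathcal K_X(\lambda)$ such that $K_0\cap Z_\lambda$ is not $X$-large. The set $K\cap K_0$ is in $\mathcal K_X(\lambda)$, so it is $X$-large, while its part $K\cap K_0\cap Z_\lambda$ is not, being a subset of $K_0\cap Z_\lambda$. By Lemma~\ref{lem:large}(2), the other part $(K\cap K_0)\setminus Z_\lambda$ is $X$-large, and so is its superset $K\setminus Z_\lambda$.

Let $\lambda=(\alpha,\omega)$. Then $K$ is a finite intersection of sets $A^\beta_n$ with $\beta\le\alpha$, sets $D^\beta$ with $\beta<\alpha$, and their complements, so $K\in\mathfrak A_\alpha$ and $D^\alpha$ fairly splits $K$. By Lemma~\ref{lem:large}(3), both $K\cap D^\alpha$ and $K\setminus D^\alpha$ are $X$-large, so the claim holds whichever value (R2) prescribes.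
\end{proof}

Let $\mathcal U_X$ be the family of all $X$-decided sets. Every $Z\subseteq\omega$ is the first term of some sequence, so $Z=Z_{(\alpha,0)}$ for some $\alpha$, and one of $Z$, $\omega\setminus Z$ is in $\mathcal U_X$. By Lemma~\ref{lem:claim}, finite intersections of members of $\mathcal U_X$ are nonempty. It follows that exactly one of $Z$, $\omega\setminus Z$ is in $\mathcal U_X$, and therefore
\begin{equation}\label{eq:decide}
Z_\lambda\in\mathcal U_X\iff e_X(\lambda)=1\qquad(\lambda\in\Lambda).
\end{equation}
It also follows that $\mathcal U_X$ is an ultrafilter: if $Z,Z'\in\mathcal U_X$ and $Z\cap Z'\subseteq Z''$, then $\omega\setminus Z''\notin\mathcal U_X$ because $Z\cap Z'\cap(\omega\setminus Z'')=\emptyset$, so $Z''\in\mathcal U_X$. All members of $\mathcal U_X$ are $X$-large. By \eqref{eq:decide} and (R2), property \eqref{eq:union} holds for the sequence $\vec A^\alpha$ and the set $D^\alpha$.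

\begin{proof}[Proof of Theorem~\ref{thm:limits}(a)]
Let $\mathcal I=\{Z\subseteq\omega:Z\notin\mathcal U_X\text{ for all }X\in[\omega]^\omega\}$.

\emph{$\mathcal I$ is an ideal.} The complement of an ultrafilter in $\mathcal P(\omega)$ is closed under subsets and finite unions and does not contain $\omega$, and these properties pass to the intersection $\mathcal I$. Finite sets are not $X$-large, so they belong to no $\mathcal U_X$.

\emph{$\mathcal I$ is meager.} For $X\in[\omega]^\omega$, the set $\omega\setminus P_X$ is not $X$-large, so $P_X\in\mathcal U_X$ and $P_X\notin\mathcal I$. Hence a set $Z\in\mathcal I$ includes only finitely many of the intervals $P_m$, that is,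
\[
\mathcal I\subseteq\bigcup_{k\in\omega}F_k,\qquad F_k=\{Z\subseteq\omega:P_m\not\subseteq Z\text{ for all }m\ge k\}.
\]
Each $F_k$ is an intersection of clopen sets, so it is closed. It has empty interior, since a basic open set restricts only finitely many coordinates and so contains a set that includes a whole interval $P_m$ with $m\ge k$.

\emph{There is no Rothberger $\mathcal I$-gap.} Let $(\mathcal A,\mathcal B)$ be $\mathcal I$-orthogonal with $\mathcal A=\{A_n:n\in\omega\}$. Pick $\alpha$ with $(A_n)_n=\vec A^\alpha$ and put $D=D^\alpha$, so that \eqref{eq:union} holds. If $A_n\setminus D\in\mathcal U_X$ for some $X$, then $A_n\in\mathcal U_X$ and $D\notin\mathcal U_X$, against \eqref{eq:union}; so $A_n\setminus D\in\mathcal I$. If $B\in\mathcal B$ and $B\cap D\in\mathcal U_X$ for some $X$, then $D\in\mathcal U_X$, so $A_n\in\mathcal U_X$ for some $n$ by \eqref{eq:union}; as $B\in\mathcal U_X$ too, we get $A_n\cap B\in\mathcal U_X$, against $A_n\cap B\in\mathcal I$. So $B\cap D\in\mathcal I$. Thus $\omega\setminus D$ separates $(\mathcal A,\mathcal B)$.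
\end{proof}

\begin{remark}
The set $D^\alpha$ is far from containing the sets $A^\alpha_n$ in the naive sense. It fairly splits $A^\alpha_n$, so $A^\alpha_n\setminus D^\alpha$ is $X$-large whenever $A^\alpha_n$ is. The ideal absorbs this difference because every ultrafilter that accepts $A^\alpha_n$ is made to accept $D^\alpha$.
\end{remark}

\section{A $\Delta^1_2$ example in $L$}\label{sec:L}

The construction of Section~\ref{sec:meager} makes arbitrary choices only in the enumeration of $\mathcal P(\omega)^\omega$ and in the sets $D^\alpha$; the decisions $e_X$ are then determined. Under $V=L$ the choices can be made canonically and the recursion has length $\omega_1$, so each proper initial segment is a countable object that a real can code. The membership of $Z$ in $\mathcal I$ is settled, for all $X$ at once, by any initial segment in which $Z$ appears. This gives a definition of $\mathcal I$, and one of its complement, that begins with ``there is a code of an initial segment''.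

We recall the notions involved. By \emph{reals} we mean subsets of $\omega$ or of another fixed countable set such as $\omega\times\omega$. A relation between reals and natural numbers is \emph{arithmetical} if it is definable, from the arithmetic of $\omega$ and membership in the given reals, using quantifiers over $\omega$ only. It is $\Sigma^1_1$ (respectively $\Pi^1_1$) if it has the form $\exists y\,\theta$ (respectively $\forall y\,\theta$), and $\Sigma^1_2$ if it has the form $\exists y\,\forall z\,\theta$, with $y,z$ ranging over reals and $\theta$ arithmetical. The class $\Sigma^1_2$ includes $\Sigma^1_1$ and $\Pi^1_1$ and is closed under conjunction and under existential quantification over numbers and over reals. A set is $\Delta^1_2$ if it and its complement are $\Sigma^1_2$; the boldface class $\mathbf\Delta^1_2$ allows a real parameter. A formula of set theory is $\Delta_0$ if all its quantifiers are bounded, of the form $\forall u\in v$ or $\exists u\in v$, and $\Sigma_1$ if it consists of existential quantifiers followed by a $\Delta_0$ formula. Let $HC$ be the set of hereditarily countable sets; a relation on $HC$ is \emph{$\Sigma_1$ over $HC$} if a $\Sigma_1$ formula defines it in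 $(HC,\in)$. We use the following standard facts about the constructible hierarchy $(L_\delta)$ and its canonical well-ordering $<_L$, assuming $V=L$.

\begin{itemize}
\item[(L1)] CH holds, and $HC=L_{\omega_1}=\bigcup_{\delta<\omega_1}L_\delta$. Each $L_\delta$ is transitive, and it is countable for $\delta<\omega_1$. Every subset of $L_\delta$ definable over $L_\delta$ with parameters belongs to $L_{\delta+1}$. The set $L_\omega$ consists of the hereditarily finite sets.
\item[(L2)] For limit $\delta$, the set $L_\delta$ is an initial segment of $<_L$.
\item[(L3)] The relation ``$\delta$ is a countable limit ordinal, $M=L_\delta$, and $R$ is the restriction of $<_L$ to $L_\delta$'' is $\Sigma_1$ over $HC$.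
\item[(L4)] A set of reals is $\Sigma^1_2$ if and only if it is $\Sigma_1$ over $HC$~\cite[Lemma 25.25]{Jech}.
\end{itemize}

Assume $V=L$. A countable union of null sets is null, so CH gives $\mathrm{cov}(\mathcal N)=\mathfrak c=\omega_1$. The set $\mathcal P(\omega)^\omega$ is an uncountable subset of $L_{\omega_1}$, and by (L1) and (L2) each of its elements has countably many $<_L$-predecessors, so $<_L$ orders it in type $\omega_1$. Run the construction of Section~\ref{sec:meager} with $\vec A^\alpha$ the $\alpha$-th element of $\mathcal P(\omega)^\omega$ in $<_L$ and $D^\alpha$ the $<_L$-least set that fairly splits every member of $\mathfrak A_\alpha$. The resulting ideal $\mathcal I$ is meager and $\mathfrak b_R(\mathcal I)=\infty$. It remains to show that it is $\Delta^1_2$. A \emph{history} is a sequence $\langle(\vec A^\beta,D^\beta):\beta<\gamma\rangle$ with $\gamma<\omega_1$.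

\begin{lemma}\label{lem:history}
The set of histories is $\Sigma_1$ over $HC$.
\end{lemma}

\begin{proof}
Consider sequences $\eta=\langle(\vec F^\beta,G^\beta):\beta<\gamma\rangle$ with $\gamma$ an ordinal, $\vec F^\beta\in\mathcal P(\omega)^\omega$ and $G^\beta\subseteq\omega$. For $\beta<\gamma$ let $\mathfrak A(\eta,\beta)$ be the Boolean algebra generated by the sets $F^\xi_n$ $(\xi\le\beta,\ n\in\omega)$ and $G^\xi$ $(\xi<\beta)$. We claim that $\eta$ is a history if and only if there is a countable limit ordinal $\delta>\omega$ with $\eta\in L_\delta$ such that for each $\beta<\gamma$:
\begin{itemize}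
\item[(H1)] $\vec F^\xi<_L\vec F^\beta$ for $\xi<\beta$, and every element of $\mathcal P(\omega)^\omega\cap L_\delta$ that is $<_L\vec F^\beta$ equals $\vec F^\xi$ for some $\xi<\beta$;
\item[(H2)] $G^\beta$ fairly splits every member of $\mathfrak A(\eta,\beta)$;
\item[(H3)] no $D\in\mathcal P(\omega)\cap L_\delta$ with $D<_LG^\beta$ fairly splits every member of $\mathfrak A(\eta,\beta)$.
\end{itemize}
A history is hereditarily countable, so it lies in some such $L_\delta$ by (L1), and (H1)--(H3) hold by construction. Conversely, suppose that the conditions hold for $\delta$. By transitivity $\vec F^\beta,G^\beta\in L_\delta$, so by (L2) all their $<_L$-predecessors are in $L_\delta$, and the restriction to $L_\delta$ in (H1) and (H3) loses nothing. Then (H1) says that the predecessors of $\vec F^\beta$ in $\mathcal P(\omega)^\omega$ are exactly the $\vec F^\xi$, $\xi<\beta$, which gives $\vec F^\beta=\vec A^\beta$ by induction on $\beta$. If $G^\xi=D^\xi$ for all $\xi<\beta$, then $\mathfrak A(\eta,\beta)=\mathfrak A_\beta$, and (H2) and (H3) give $G^\beta=D^\beta$. This proves the claim.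

By (L3), the objects $\delta$, $M=L_\delta$, the restriction $R$ of $<_L$ to $M$, and also $L_\omega$, are introduced by existential quantifiers and $\Sigma_1$ conditions. It remains to see that (H1)--(H3) are $\Delta_0$ in these objects and $\eta$. In (H1) all quantifiers range over $M$. The relation ``$D$ fairly splits $W$'' is arithmetical, so it is expressed with quantifiers over $L_\omega$, in which the arithmetic of $\omega$ is definable. Finally, $W\in\mathfrak A(\eta,\beta)$ if and only if $W$ is the last term of a finite sequence $t$ in which every term is a generator, the complement of an earlier term, or the intersection of two earlier terms. The generators are in $L_\delta$, and by (L1) forming a complement, an intersection or a finite sequence raises the level by a finite amount; as $\delta>\omega$ is a limit, every such $t$ is in $L_\delta$. So ``for every member of $\mathfrak A(\eta,\beta)$'' is expressed by a quantifier $\forall t\in M$.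
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:limits}(b)]
We first code histories by reals. A \emph{code} is a triple $\tau=(\lhd,a,d)$, where $\lhd$ is a binary relation on $\omega$, $a$ assigns to each $i\in\omega$ a sequence $a(i)=(a(i)_n)_{n\in\omega}$ of subsets of $\omega$, and $d$ assigns to each $i\in\omega$ a set $d(i)\subseteq\omega$. Such a triple is a real, namely a subset of the disjoint union of $\omega^2$, $\omega^3$ and $\omega^2$. Let $\mathcal E$ be the set of codes $\tau$ for which there are an ordinal $\gamma$, an isomorphism $\pi$ from $(\gamma,\in)$ onto $(\omega,\lhd)$, and a history $\eta$ of length $\gamma$ with $\eta(\beta)=(a(\pi(\beta)),d(\pi(\beta)))$ for all $\beta<\gamma$. The witnesses $\gamma,\pi,\eta$ are in $HC$, being a history is $\Sigma_1$ over $HC$ by Lemma~\ref{lem:history}, and the other conditions are $\Delta_0$. So $\mathcal E$ is $\Sigma_1$ over $HC$, and it is $\Sigma^1_2$ by (L4). Every $Z\subseteq\omega$ equals $a(i)_0$ for some $\tau\in\mathcal E$ and $i\in\omega$: write $Z=A^\alpha_0$ and transfer the history of length $\alpha+\omega$ to $\omega$ along a bijection.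

Next we code the decisions. For a code $\tau$ put $Z^\tau_{(j,k)}=a(j)_k$ for $k<\omega$ and $Z^\tau_{(j,\omega)}=d(j)$. For $X\in[\omega]^\omega$ and $u\colon\omega\times(\omega+1)\to2$, let $\Phi(\tau,X,u)$ say that $u$ obeys (R1) and (R2) along $\lhd$, that is, for all $i,n\in\omega$:
\begin{itemize}
\item $u(i,n)=1$ if and only if $K\cap a(i)_n$ is $X$-large for every intersection $K$ of finitely many sets $(Z^\tau_{(j,\nu)})^{u(j,\nu)}$ with $j\lhd i$, or with $j=i$ and $\nu<n$;
\item $u(i,\omega)=1$ if and only if $u(i,k)=1$ for some $k<\omega$.
\end{itemize}
The relation $\Phi$ is arithmetical: the quantifier over $K$ ranges over finite sets of indices, which are coded by numbers; membership in $K$ is read off from $\tau$ and $u$; and $X$-largeness has only number quantifiers. If $\tau\in\mathcal E$, witnessed by $\gamma$ and $\pi$, then for each $X$ there is exactly one $u$ with $\Phi(\tau,X,u)$, by recursion along the well-ordering, and it is given by $u(\pi(\beta),\nu)=e_X(\beta,\nu)$. If moreover $a(i)_0=Z$ and $i=\pi(\beta)$, then $Z=Z_{(\beta,0)}$, so \eqref{eq:decide} shows that $Z\in\mathcal U_X$ if and only if this $u$ satisfies $u(i,0)=1$. Since $Z\in\mathcal I$ means that $Z\in\mathcal U_X$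 for no $X$, and since a pair $(\tau,i)$ with $\tau\in\mathcal E$ and $a(i)_0=Z$ always exists, we obtain, with $X$ ranging over $[\omega]^\omega$,
\begin{align*}
Z\in\mathcal I&\iff\exists\tau\,\exists i\,\bigl[\tau\in\mathcal E,\ a(i)_0=Z,\ \forall X\,\forall u\,\bigl(\Phi(\tau,X,u)\to u(i,0)=0\bigr)\bigr],\\
Z\notin\mathcal I&\iff\exists\tau\,\exists i\,\bigl[\tau\in\mathcal E,\ a(i)_0=Z,\ \exists X\,\exists u\,\bigl(\Phi(\tau,X,u)\wedge u(i,0)=1\bigr)\bigr].
\end{align*}
Inside the brackets stands a conjunction of a $\Sigma^1_2$ condition, an arithmetical condition, and a condition that is $\Pi^1_1$ in the first line and $\Sigma^1_1$ in the second; the restriction that $X$ be infinite is arithmetical. Both right-hand sides are therefore $\Sigma^1_2$, and $\mathcal I$ is $\Delta^1_2$.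
\end{proof}

\begin{thebibliography}{9}

\bibitem{BJ}
Bartoszy\'nski and Judah, \emph{Set Theory}.

\bibitem{FK}
Rafa{\l} Filip\'ow and Adam Kwela, \emph{Two $\mathfrak{b}$ or not two $\mathfrak{b}$?}, arXiv:2507.03734 (2025).

\bibitem{Jech}
Jech, \emph{Set Theory}.

\end{thebibliography}
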